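# Complete multipartite graphs whose correspondence chromatic number exceeds the Alon–Tarsi number by two or more

## Eulerian subdigraphs, correspondence assignments, and the graphs $G_{m,s}$

All graphs are simple and finite. Four notions are needed: two standard coloring parameters, two less standard ones, and then one family of graphs.

**Chromatic and list chromatic number.** As usual, $\chi(G)$ is the least number of colors in a proper coloring. The list chromatic number $\chi_\ell(G)$ is the least $k$ such that, whenever every vertex $v$ is given a list $S(v)$ of $k$ colors, there is a proper coloring that picks each color from its list. Equal lists are allowed, so $\chi\le\chi_\ell$.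

*Example.* The graph $K_{2,4}$ has $\chi=2$. Give its two vertices on one side the lists $\{1,2\}$ and $\{3,4\}$, and the four vertices on the other side the lists $\{1,3\},\{1,4\},\{2,3\},\{2,4\}$. Whatever colors $a\in\{1,2\}$ and $b\in\{3,4\}$ are chosen on the first side, the vertex with list $\{a,b\}$ cannot be colored. So $\chi_\ell(K_{2,4})\ge3$.

**Alon–Tarsi number.** Let $D$ be an orientation of $G$. A spanning subdigraph $F$ of $D$ is *Eulerian* if every vertex has equal indegree and outdegree in $F$. It need not be connected, and the empty subdigraph counts. It is *even* or *odd* according to the parity of its number of edges, so the empty one is even. The Alon–Tarsi number $AT(G)$ is the least integer $k$ for which $G$ has an orientation $D$ such that every vertex has outdegree at most $k-1$ and the number of even Eulerian subdigraphs of $D$ differs from the number of odd ones.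

*Example.* Orient the cycle $C_4$ cyclically. The Eulerian subdigraphs are the empty one and the whole cycle, both even, and the outdegrees are $1$. Hence $AT(C_4)\le2$, and $AT(C_4)\neq1$ because there are edges. So $AT(C_4)=2$. For the triangle, an orientation with outdegrees at most $1$ has all outdegrees equal to $1$ (three edges, three vertices), so it is cyclic, and it has one even and one odd Eulerian subdigraph. So outdegree $1$ is not enough. An acyclic orientation has only the empty Eulerian subdigraph and outdegrees at most $2$, so $AT(C_3)=3$.

**Correspondence chromatic number.** A *$k$-correspondence assignment* for $G$ gives each vertex $v$ the list $L(v)=\{v\}\times\{1,\dots,k\}$ and each edge $uv$ a matching $M_{uv}$, not necessarily perfect, between $L(u)$ and $L(v)$. A *correspondence coloring* chooses $c(v)\in L(v)$ for each $v$ so that $c(u)c(v)\notin M_{uv}$ for every edge $uv$. The correspondence chromatic number $\chi_c(G)$, also called the DP-chromatic number, is the least $k$ such that every $k$-correspondence assignment admits a correspondence coloring.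

We say that $uv$ carries the *identity matching* if $(u,\gamma)$ is matched to $(v,\gamma)$ for every $\gamma$. Such an edge imposes the usual rule that the two color indices differ. List coloring is a special case: number the colors of each list by $1,\dots,k$ and match equal colors. So $\chi_\ell\le\chi_c$.

*Example.* Take $C_4=v_1v_2v_3v_4$ and $k=2$. Put identity matchings on $v_1v_2,v_2v_3,v_3v_4$, and on $v_4v_1$ the matching that joins index $1$ to index $2$ and index $2$ to index $1$. The three identity edges force the indices at $v_1$ and $v_4$ to differ, and the fourth edge forbids exactly that. So $\chi_c(C_4)\ge3$. With three colors one colors greedily, since each colored neighbor forbids at most one element of a list. So $\chi_c(C_4)=3=AT(C_4)+1$.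

**The graphs $G_{m,s}$.** For $m\ge2$ and $s\ge0$, let $G_{m,s}$ be the complete multipartite graph with $m$ parts $V_i=\{v_{i,0},v_{i,1},v_{i,2},v_{i,3}\}$ of size $4$ and $s$ singleton parts $\{x_1\},\dots,\{x_s\}$. Put $X=\{x_1,\dots,x_s\}$. Since it is complete $(m+s)$-partite, $\chi(G_{m,s})=m+s$.

*Example.* $G_{2,4}$ has $12$ vertices, $\chi=6$, and $16+8\cdot4+6=54$ edges.

## A gap of at least two between $\chi_c$ and $AT$

Both $AT(G)$ and $\chi_c(G)$ are upper bounds for $\chi_\ell(G)$. How far above $AT(G)$ can $\chi_c(G)$ be? It is known that $\chi_c(G)\le2\,AT(G)$ for every graph. There are also known graphs with $\chi_c=AT+1$: even cycles, a planar bipartite graph of Bernshteyn and Kostochka, and an infinite family $G_n$ (unrelated to our notation $G_{m,s}$) with $AT(G_n)=n/2$ and $\chi_c(G_n)=n/2+1$ for every even $n\ge4$. The question, from Eric Culver and Stephen Hartke, "Relation between the correspondence chromatic number and the Alon–Tarsi number", arXiv:2206.11964 (2022), is this: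

> Are there graphs $G$ with $AT(G)+2\le\chi_c(G)$?

**Small cases by hand.** If every subgraph of $G$ has a vertex of degree at most $d$, then greedy coloring gives $\chi_c(G)\le d+1$. Now let $AT(G)=k$. Counting edges by their tails, every subgraph $H$ has at most $(k-1)|V(H)|$ edges, hence a vertex of degree at most $2(k-1)$. So $\chi_c(G)\le 2k-1$, which contains the bound $\chi_c\le 2\,AT$. For $AT(G)=2$ it gives $\chi_c(G)\le3$, so a gap of two is impossible there. For $AT(G)=1$ there are no edges and $\chi_c(G)=1$. For $K_n$, greedy coloring and $\chi=n$ give $\chi_c=n$; an acyclic orientation gives $AT\le n$, and $AT\ge\chi_\ell\ge\chi=n$. So the gap is $0$.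

The answer to the question is yes, and here is what we shall prove.

**Proposition A.** If $s\ge4(m-1)$, then $AT(G_{m,s})=\chi(G_{m,s})=m+s$.

**Proposition B.** Let $g\ge0$ be an integer and $k=m+s+g$. If $k\le7(m-3g-1)$, then $\chi_c(G_{m,s})\ge k+1=m+s+g+1$.

**Theorem 1.** $AT(G_{13,48})=61$ and $\chi_c(G_{13,48})\ge63$.

**Theorem 2.** (a) For every $g\ge1$, the graph $G=G_{m,4(m-1)}$ with $m=11g+2$ has $AT(G)=55g+6$ and $\chi_c(G)\ge AT(G)+g+1$.

(b) For every integer $A\ge73$ there is a graph $G$ with $\chi(G)=\chi_\ell(G)=AT(G)=A$ and
$$\chi_c(G)\ge A+1+\left\lfloor\frac{2A-35}{110}\right\rfloor\ge A+2.$$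
In particular $\limsup_{AT(G)\to\infty}\chi_c(G)/AT(G)\ge56/55$.

The tension is visible already. Proposition A wants many singletons, so that $AT$ drops to $\chi$: it needs $m+s\ge5m-4$. Proposition B allows a number of colors up to about $7m$. Since $7>5$, there is room between the two.

## Twisted matchings on $G_{2,4}$, and how one spare color undoes them

The natural first attempt at making $\chi_c$ large is this. In a complete multipartite graph with $K$ parts and only $K$ colors, ordinary colorings are rigid: every part is monochromatic. So keep enough identity matchings to preserve this rigidity, and twist the other matchings so that the rigid colorings are forbidden.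

**Six colors on $G_{2,4}$.** Define $t$ on the ordered pairs of distinct elements of $\{1,2,3\}$ by
$$t(1,2)=1,\quad t(1,3)=2,\quad t(2,1)=3,\quad t(2,3)=4,\quad t(3,1)=5,\quad t(3,2)=6,$$
a bijection onto $\mathbb Z_7\setminus\{0\}$. Read the colors $1,\dots,6$ as elements of $\mathbb Z_7$. On the edge $v_{1,\alpha}v_{2,\alpha'}$ with $\alpha\ne\alpha'$ in $\{1,2,3\}$, match $(v_{1,\alpha},\gamma)$ with $(v_{2,\alpha'},\delta)$ when $\delta-\gamma=t(\alpha,\alpha')$ in $\mathbb Z_7$. All other edges carry the identity.

Suppose there is a coloring. The clique $X\cup\{v_{1,0},v_{2,0}\}$ has identity matchings on all its edges, so it uses all six colors. Let $c_1,c_2$ be the colors of $v_{1,0},v_{2,0}$. For $\alpha\ge1$, the vertex $v_{1,\alpha}$ is joined by identity edges to the five clique vertices other than $v_{1,0}$, so it must have color $c_1$. Likewise $v_{2,\alpha}$ has color $c_2$. Now $c_2-c_1\ne0$, so $c_2-c_1=t(\alpha,\alpha')$ for some pair, and the edge $v_{1,\alpha}v_{2,\alpha'}$ is violated. Hence $\chi_c(G_{2,4})\ge7$. By Proposition A, $AT(G_{2,4})=6$, so this is a gap of one.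

**Seven colors on $G_{2,4}$.** To get a gap of two we would like to run the same argument with one more color. Let $7$ stand for $0\in\mathbb Z_7$ and use the same matching rules on seven colors. Now there is a coloring:

- $v_{1,0},v_{1,2},v_{1,3}$ get color $4$, and $v_{1,1}$ gets color $7$;
- all of $V_2$ gets color $5$;
- $X$ gets the colors $1,2,3,6$.

Different parts use disjoint color sets, so all identity edges are satisfied. On the twisted edges at $v_{1,1}$ the difference is $5-7\equiv5$, while $t(1,\cdot)\in\{1,2\}$. On those at $v_{1,2}$ and $v_{1,3}$ the difference is $5-4=1$, while $t(2,\cdot)\in\{3,4\}$ and $t(3,\cdot)\in\{5,6\}$. No edge is violated.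

So the argument stops working at one precise point: the unique violated edge was $v_{1,1}v_{2,2}$, and the spare color, used at the single vertex $v_{1,1}$, repairs it. This shows only that this particular assignment is colorable.

**What limits the spare color.** The edges $v_{i,\alpha}v_{j,\alpha}$ with *equal* second index carry the identity. So a given spare color can appear at $v_{i,\alpha}$ for at most one $i$, for each $\alpha\in\{1,2,3\}$. One spare color therefore damages at most three parts, however many parts there are. With many parts, most of them stay rigid.

There is a price: more parts mean more colors, and seven residues no longer suffice for them. So we split the colors into blocks of at most seven and twist only inside a block. The contradiction then needs two undamaged parts whose colors lie in the same block, which is a matter of pigeonhole.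

## Blocks of seven colors: proof of Proposition B

Let $k=m+s+g\le7(m-3g-1)$.

**Step 1: the assignment.** *Purpose: spread the twist over all $k$ colors.* Put $B=\lceil k/7\rceil$. Since $m-3g-1$ is an integer, $B\le m-3g-1$. As $7B\ge k$, we can fix an injection
$$\gamma\mapsto(\beta(\gamma),\rho(\gamma)),\qquad\{1,\dots,k\}\to\{1,\dots,B\}\times\mathbb Z_7,$$
and we call $\beta(\gamma)$ the block of $\gamma$. Let $t$ be a bijection from the six ordered pairs $(\alpha,\alpha')$ with $\alpha\ne\alpha'$ in $\{1,2,3\}$ onto $\mathbb Z_7\setminus\{0\}$, for instance the one above.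

For $i<j$ and $\alpha\ne\alpha'$ in $\{1,2,3\}$, the edge $v_{i,\alpha}v_{j,\alpha'}$ gets the matching that joins $(v_{i,\alpha},\gamma)$ to $(v_{j,\alpha'},\delta)$ exactly when
$$\beta(\gamma)=\beta(\delta)\quad\text{and}\quad\rho(\delta)-\rho(\gamma)=t(\alpha,\alpha').$$
This is a matching: $\gamma$ determines the block and residue of $\delta$, so by injectivity at most one $\delta$ qualifies, and conversely. Every other edge gets the identity matching.

Suppose, for a contradiction, that there is a correspondence coloring, and let $\phi(v)$ be the color index chosen at $v$.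

**Step 2: a clique fixes almost all colors.** *Purpose: find which colors are spare.* The set $Q=X\cup\{v_{1,0},\dots,v_{m,0}\}$ is a clique on $m+s$ vertices, and all its edges carry identity matchings, because no edge at a vertex $v_{i,0}$ or $x_j$ is twisted. So $Q$ uses $m+s$ distinct colors. Let $S$ be the set of the remaining $g$ colors, and let $c_i=\phi(v_{i,0})$.

**Step 3: each part has few choices.** *Purpose: show that the only escape is a spare color.* Let $\alpha\in\{1,2,3\}$. The vertex $v_{i,\alpha}$ is joined by identity edges to every vertex of $Q\setminus\{v_{i,0}\}$. So it avoids all the colors of $Q$ except $c_i$, that is,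
$$\phi(v_{i,\alpha})\in\{c_i\}\cup S.$$

**Step 4: few parts are damaged.** *Purpose: bound the parts that use a spare color.* Fix $e\in S$ and $\alpha\in\{1,2,3\}$. For $i\ne j$, the edge $v_{i,\alpha}v_{j,\alpha}$ carries the identity, so at most one $i$ has $\phi(v_{i,\alpha})=e$. There are $3g$ pairs $(e,\alpha)$, so at most $3g$ vertices $v_{i,\alpha}$ with $\alpha\ge1$ have a color in $S$. Hence at least $m-3g$ parts $V_i$ are entirely colored with $c_i$.

**Step 5: pigeonhole in the blocks.** *Purpose: produce a violated edge.* Since $m-3g\ge B+1$, two of these parts, say $V_i$ and $V_j$ with $i<j$, have $c_i$ and $c_j$ in the same block. By Step 2, $c_i\ne c_j$, so by injectivity $\rho(c_j)-\rho(c_i)\ne0$ in $\mathbb Z_7$. Hence this difference equals $t(\alpha,\alpha')$ for some $\alpha\ne\alpha'$. Both parts are monochromatic, so $\phi(v_{i,\alpha})=c_i$ and $\phi(v_{j,\alpha'})=c_j$, and these two are matched on the edge $v_{i,\alpha}v_{j,\alpha'}$. This is a contradiction.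

**Step 6: from one bad $k$ to the bound.** *Purpose: exclude that some smaller number of colors would work.* If every $k'$-assignment were colorable for some $k'\le k$, then, restricting the lists and matchings of any $k$-assignment to the indices $1,\dots,k'$, we would color every $k$-assignment. The assignment of Step 1 has no coloring, so $\chi_c(G_{m,s})\ge k+1$. $\blacksquare$

## Coefficients of the graph polynomial

We turn to $AT(G_{m,s})$. One tempting route to an upper bound is an acyclic orientation, where the only Eulerian subdigraph is the empty one. It cannot reach $m+s$ here. An acyclic orientation has a source, whose outdegree is its full degree, which is at least $4m+s-4$. For $m\ge2$ this is larger than $m+s-1$. So the orientation must contain directed cycles, and we have to show that even and odd Eulerian subdigraphs do not balance. Two facts turn this into algebra.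

Order $V(G)$, give each vertex $v$ a variable $z_v$, and let
$$P_G=\prod_{uv\in E(G),\;u<v}(z_u-z_v).$$

**Fact 1 (Alon–Tarsi).** Let $D$ be an orientation of $G$ with outdegrees $(d_v)$. The coefficient of $\prod_v z_v^{d_v}$ in $P_G$ is, up to sign, the number of even minus the number of odd Eulerian subdigraphs of $D$. In particular, if the coefficient of a monomial $\prod_v z_v^{d_v}$ in $P_G$ is nonzero, then $AT(G)\le1+\max_vd_v$.

*Proof.* To expand $P_G$, choose one variable from each factor. Let the chosen vertex be the tail of the edge. The choices then correspond to the orientations of $G$, and the exponent of $z_v$ is the outdegree of $v$. So the coefficient of $\prod z_v^{d_v}$ is the sum, over the orientations with outdegrees $(d_v)$, of the sign $(-1)^{r}$, where $r$ is the number of edges whose tail is the larger end.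

If $D'$ is any orientation, let $F$ be the set of edges of $D$ that are reversed in $D'$. Passing from $D$ to $D'$ changes the outdegree of $v$ by $\deg^-_F(v)-\deg^+_F(v)$. So $D'$ has the same outdegrees as $D$ exactly when $F$ is Eulerian. Each reversed edge changes $r$ by $\pm1$, so the sign changes by $(-1)^{|E(F)|}$. Summing over $F$ gives the first claim. If a coefficient is nonzero, at least one orientation with those outdegrees exists, and by the first claim it shows $AT(G)\le1+\max_vd_v$. $\square$

*Example.* For the triangle, $P=(z_1-z_2)(z_1-z_3)(z_2-z_3)$. The monomial $z_1z_2z_3$ arises twice: from $z_1\cdot(-z_3)\cdot z_2$ and from $(-z_2)\cdot z_1\cdot(-z_3)$. The sum is $-1+1=0$, in agreement with the cyclic orientation having one even and one odd Eulerian subdigraph.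

**Fact 2 (coefficient formula).** Let $f\in\mathbb R[z_1,\dots,z_N]$ have degree at most $\sum_id_i$. Let $A_i\subset\mathbb R$ with $|A_i|=d_i+1$, and let $\varphi_i(z)=\prod_{a\in A_i}(z-a)$. Then the coefficient of $\prod_iz_i^{d_i}$ in $f$ equals
$$\sum_{a\in A_1\times\dots\times A_N}\frac{f(a)}{\prod_i\varphi_i'(a_i)}.$$

*Proof.* A polynomial $p$ in one variable of degree at most $d_i$ satisfies, by Lagrange interpolation, $p(z)=\sum_{a\in A_i}p(a)\,\frac{\varphi_i(z)}{(z-a)\,\varphi_i'(a)}$. Compare coefficients of $z^{d_i}$ for $p=z^e$: the sum $\sum_{a\in A_i}a^e/\varphi_i'(a)$ is $0$ for $0\le e<d_i$ and $1$ for $e=d_i$. Both sides of the claim are linear in $f$, so let $f=\prod_iz_i^{e_i}$ with $\sum e_i\le\sum d_i$. The sum factors over $i$. If $e=d$, every factor is $1$. Otherwise some $e_i<d_i$, and that factor is $0$. $\square$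

**Fact 3.** $\chi(G)\le\chi_\ell(G)\le AT(G)$ for every graph $G$.

*Proof.* Let $k=AT(G)$, let $D$ be an orientation as in the definition, and let $d_v\le k-1$ be its outdegrees. By Fact 1 the coefficient of $\prod z_v^{d_v}$ in $P_G$ is nonzero. Given lists of $k$ colors, which we may take to be real numbers, choose a subset $A_v$ of size $d_v+1$ in each list. Since $\deg P_G=|E(G)|=\sum_vd_v$, Fact 2 applies, and some term of the sum is nonzero. So $P_G(a)\ne0$ for some $a$ with $a_v\in A_v$, which says that $a$ is a proper coloring from the lists. The inequality $\chi\le\chi_\ell$ is clear. $\square$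

## Rigid colorings reduce $AT(G_{m,s})$ to one coefficient

We now prove Proposition A. By Fact 3, $m+s=\chi(G_{m,s})\le AT(G_{m,s})$, so only $AT(G_{m,s})\le m+s$ remains. For this, by Fact 1, it is enough to find in $P_{G_{m,s}}$ a monomial with nonzero coefficient and all exponents at most $m+s-1$.

**Step 1: reduction to $s=4(m-1)$.** *Purpose: work only at the value of $s$ where the degrees will match.* Adding a singleton part means joining a new vertex to everything. Place the new vertex last and call its variable $y$. Then
$$P_{G\vee K_1}=P_G\prod_{v\in V(G)}(z_v-y),$$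
and the part of degree $0$ in $y$ is $P_G\prod_vz_v$. So if $P_G$ has a monomial with nonzero coefficient and all exponents at most $K-1$, then $P_{G\vee K_1}$ has one with all exponents at most $K$. When $s$ grows by one, the allowed bound $m+s-1$ also grows by one. By induction it suffices to treat
$$s=4(m-1),\qquad K:=m+s=5m-4,\qquad G=G_{m,s},$$
and to show that $P_G$ has a monomial with nonzero coefficient and all exponents at most $K-1$.

**Step 2: repairing the obvious interpolation.** *Purpose: make Fact 2 usable.* Order the vertices by $V_1<\dots<V_m<x_1<\dots<x_s$. There are $K$ parts, so it is natural to apply Fact 2 with every $A_v$ equal to one set $C$ of $K$ real numbers. Then $f(c)\ne0$ requires a proper coloring with $K$ colors, and these are rigid. But applied to $P_G$ itself this gives nothing. The factor $\prod_{j<l}(z_{x_j}-z_{x_l})$ of $P_G$ changes sign when two colors in $X$ are exchanged, while the rest of the summand does not change, so the whole sum is $0$. In terms of degrees, $P_G$ is homogeneous of degree less than $N(K-1)$, where $N=4m+s$ is the number of vertices, so the monomial $\prod_vz_v^{K-1}$ cannot occur in it.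

The remedy is to square the offending factor. Let
$$f=P_G\cdot\prod_{j<l}(z_{x_j}-z_{x_l}).$$
Since $|E(G)|=16\binom m2+4ms+\binom s2$,
$$\deg f=8m(m-1)+4ms+s(s-1).$$
On the other hand,
$$N(K-1)=(4m+s)(m+s-1)=4m(m-1)+4ms+sm+s(s-1).$$
The two are equal because $sm=4m(m-1)$. This is where $s=4(m-1)$ comes from.

Let $\kappa$ be the coefficient of $\prod_vz_v^{K-1}$ in $f$. If $\kappa\ne0$, then this monomial is the product of a monomial with nonzero coefficient in $P_G$ and a monomial of the other factor. The monomial of $P_G$ then has all exponents at most $K-1$, as required. So it remains to show $\kappa\ne0$.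

**Step 3: listing the nonzero terms.** *Purpose: turn $\kappa$ into a sum over rigid colorings.* Let $C$ be a set of $K$ real numbers and $\varphi(z)=\prod_{a\in C}(z-a)$. Fact 2 with $A_v=C$ for all $v$ gives
$$\kappa=\sum_{c:V(G)\to C}\frac{f(c)}{\prod_v\varphi'(c(v))}.\tag{1}$$
If $f(c)\ne0$, then $c$ is a proper coloring. Different parts use disjoint nonempty sets of colors, and there are $K$ parts and $K$ colors. So every part is monochromatic and every color is used. Hence $c$ is given by an injective tuple $b=(b_1,\dots,b_m)\in C^m$, where $b_i$ is the color of $V_i$, and one of the $s!$ bijections from $X$ to $C\setminus b$. Here $C\setminus b$ means $C\setminus\{b_1,\dots,b_m\}$.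

**Step 4: evaluating one term.** *Purpose: express the summand through $b$ alone.* For such $b$ put
$$U=\prod_{i<j}(b_i-b_j),\qquad R=\prod_i\prod_{x\in C\setminus b}(b_i-x),\qquad W=\prod_{\{x,y\}\subset C\setminus b}(x-y)^2,$$
$$\Delta=\prod_{\{x,y\}\subset C}(x-y)^2,\qquad T=\prod_i\varphi'(b_i),\qquad\varepsilon=(-1)^{K(K-1)/2}.$$
Only $\Delta$ and $\varepsilon$ are independent of $b$. We collect four identities.

- *The numerator.* The $16$ edges between $V_i$ and $V_j$ contribute $(b_i-b_j)^{16}$. The edges from $V_i$ to $X$ contribute the fourth power of $\prod_x(b_i-x)$. The edges inside $X$, together with the extra factor, contribute a square. So $f(c)=U^{16}R^4W$, which does not depend on the bijection.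
- *The discriminant.* Split the pairs in $C$ by how many of their elements are among the $b_i$: $\Delta=U^2R^2W$.
- *The product $T$.* Since $\varphi'(b_i)=\prod_{j\ne i}(b_i-b_j)\prod_{x\in C\setminus b}(b_i-x)$, and the pairs $(i,j)$ and $(j,i)$ together give $-(b_i-b_j)^2$, we get $T=(-1)^{m(m-1)/2}U^2R$. Hence $R^2=T^2/U^4$.
- *All of $C$.* In the same way, $\prod_{a\in C}\varphi'(a)=\varepsilon\Delta$.

Therefore
$$f(c)=U^{16}R^4W=U^{14}R^2\cdot\Delta=U^{10}T^2\Delta.$$
In the denominator, each $b_i$ occurs four times and every other color once:
$$\prod_v\varphi'(c(v))=T^4\cdot\frac{\varepsilon\Delta}{T}=T^3\varepsilon\Delta.$$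
Since $\varepsilon=\pm1$, the summand in (1) is $\varepsilon\,U(b)^{10}/T(b)$, that is,
$$\frac{f(c)}{\prod_v\varphi'(c(v))}=\varepsilon\,\frac{U(b)^{10}}{\prod_i\varphi'(b_i)}.\tag{2}$$

**Step 5: reading the sum backwards.** *Purpose: get rid of $C$.* Each injective $b$ arises from $s!$ colorings, and a non-injective $b$ has $U(b)=0$. So (1) and (2) give
$$\kappa=\varepsilon\,s!\sum_{b\in C^m}\frac{U(b)^{10}}{\prod_i\varphi'(b_i)}.$$
This has the form of the sum in Fact 2, now for the polynomial $U^{10}$ in the $m$ variables $b_1,\dots,b_m$, with all sets equal to $C$ and $d_i=K-1$. The degree condition holds: $\deg U^{10}=5m(m-1)=m(K-1)$. As $K-1=5(m-1)$,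
$$\kappa=\varepsilon\,s!\cdot\Big[\prod_ib_i^{5(m-1)}\Big]\,U(b)^{10},\tag{3}$$
where the bracket denotes the coefficient of that monomial.

*Check for $G_{2,4}$.* Here $K=6$, $\varepsilon=(-1)^{15}=-1$ and $s!=24$. The coefficient of $b_1^5b_2^5$ in $(b_1-b_2)^{10}$ is $-\binom{10}5=-252$, so $\kappa=24\cdot252=6048\ne0$.

**Step 6: the coefficient is not zero.** *Purpose: finish.* We have
$$\prod_{i\ne j}\Big(1-\frac{b_i}{b_j}\Big)=\prod_{i\ne j}\frac{b_j-b_i}{b_j}=(-1)^{\binom m2}\frac{U(b)^2}{\prod_ib_i^{m-1}}.$$
Taking fifth powers, the coefficient in (3) is, up to sign, the constant term of the Laurent polynomial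
$$\Lambda(b)=\prod_{i\ne j}\Big(1-\frac{b_i}{b_j}\Big)^5.$$
Put $b_j=e^{\mathrm i\theta_j}$ and average over all angles. A nonconstant Laurent monomial has average $0$, so the average of $\Lambda$ over the torus $|b_1|=\dots=|b_m|=1$ is its constant term. On the torus $b_j/b_i$ is the complex conjugate of $b_i/b_j$, so
$$\Big(1-\frac{b_i}{b_j}\Big)\Big(1-\frac{b_j}{b_i}\Big)=\Big|1-\frac{b_i}{b_j}\Big|^2=|b_i-b_j|^2,\qquad\text{hence}\qquad\Lambda(b)=\prod_{i<j}|b_i-b_j|^{10}.$$
This function is continuous, nonnegative and not identically $0$, so its average is positive. Thus $\kappa\ne0$, and Proposition A is proved. $\blacksquare$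

By Dyson's theorem the constant term is $(5m)!/(5!)^m$. For $m=2$ this is $252$, as in the check above. The proof needs only that it is not zero.

**Why parts of size four.** Run both arguments with parts of size $r$. In the proof of Proposition B, each part has $r-1$ twisted vertices, a block has $(r-1)(r-2)+1$ colors, and $g$ spare colors damage at most $(r-1)g$ parts. For $r=2$ a block has one color, and the condition would read $k\le m-g-1$, which is impossible because $k\ge m$.

For $r=3$ the failure is in the other half. The degrees in Step 2 match for $s=\frac32(m-1)$ with $m$ odd, and then $K-1=\frac52(m-1)$. The term in Step 4 has numerator $U^9R^3W=U^7R\,\Delta=\pm U^5T\Delta$ and denominator $T^3\cdot\varepsilon\Delta/T=T^2\varepsilon\Delta$, so it is $\pm U^5/T$ with a sign independent of $b$. The analogue of (3) asks for the coefficient of $\prod_ib_i^{5(m-1)/2}$ in $U^5$. But $U^5$ changes sign when two variables are exchanged, and the monomial does not, so the coefficient is $0$ and this computation gives no information about $AT$. For $r=4$ the exponent of $U$ is even, and this is what makes $\Lambda$ nonnegative on the torus.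

## Choosing $m$, $s$ and $g$

It remains to choose parameters that satisfy both $s\ge4(m-1)$ and $m+s+g\le7(m-3g-1)$.

**Proof of Theorem 1.** Take $m=13$ and $s=48=4(m-1)$. The graph has $4\cdot13+48=100$ vertices. Proposition A gives $AT=13+48=61$. With $g=1$ we have $k=62\le63=7(13-3-1)$, so Proposition B gives $\chi_c\ge63=AT+2$. $\blacksquare$

So graphs with $AT(G)+2\le\chi_c(G)$ exist.

**Proof of Theorem 2(a).** Take $m=11g+2$ and $s=4(m-1)$. Proposition A gives $AT=5m-4=55g+6$. Further,
$$k=m+s+g=56g+6\le56g+7=7(8g+1)=7(m-3g-1),$$
so Proposition B gives $\chi_c\ge56g+7=AT+g+1$. $\blacksquare$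

**Proof of Theorem 2(b).** Let $A\ge73$ and put
$$m=\lceil A/5\rceil,\qquad s=A-m,\qquad g=\left\lfloor\frac{2A-35}{110}\right\rfloor.$$
Then $m\ge2$, and $g\ge1$ because $2\cdot73-35=111$. Let $G=G_{m,s}$.

*The condition of Proposition A.* From $5m\le A+4$ we get $s=A-m\ge5m-4-m=4(m-1)$. So $AT(G)=\chi(G)=m+s=A$, and $\chi_\ell(G)=A$ because $\chi\le\chi_\ell\le AT$.

*The condition of Proposition B.* Here $k=m+s+g=A+g$, and $A+g\le7(m-3g-1)$ is the same as $22g\le7m-7-A$. Since $m\ge A/5$,
$$7m-7-A\ge\frac{7A}5-7-A=\frac{2A-35}5\ge22g,$$
the last step by the choice of $g$. So Proposition B gives $\chi_c(G)\ge A+g+1$, which is the claimed bound, and it is at least $A+2$.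

*The ratio.* For these graphs $\chi_c(G)/AT(G)\ge1+\frac1A\left(1+\left\lfloor\frac{2A-35}{110}\right\rfloor\right)$, and the right side tends to $1+\frac2{110}=\frac{56}{55}$ as $A\to\infty$. $\blacksquare$

Thus the difference $\chi_c(G)-AT(G)$ can be arbitrarily large, even at least $\left(\frac1{55}-o(1)\right)AT(G)$, and this happens already for complete multipartite graphs with $\chi=\chi_\ell=AT$. The argument does not determine the optimal ratio: by the bound $\chi_c\le2\,AT$, the limsup of $\chi_c/AT$ lies between $56/55$ and $2$.
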